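\title{The possible winner problem on a line is NP-complete under the Borda rule}

\begin{abstract}
In one-dimensional spatial voting the candidates are known points of the real line, each voter ranks them by distance from her ideal point, and of this ideal point only an interval containing it is known. The possible winner problem asks whether the ideal points can be placed so that a given candidate wins. We prove that this problem is NP-complete under the Borda rule, even if every interval is compatible with at most two rankings. The boundary is sharp: the problem is polynomial if the order of at most one pair of candidates is undetermined for each voter, and it is NP-complete if two pairs are allowed, also for candidates in generic position and independently of how ties are broken. The hardness extends to every polynomial-time computable positional scoring rule whose first $m^{\varepsilon}$ scores form an arithmetic progression with nonzero difference, where $m$ is the number of candidates.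
\end{abstract}

\section{Introduction}\label{sec:intro}

In the spatial model of voting, candidates and voters are points, and a voter prefers the candidates that are closer to her. We consider the model on a line in which the candidates are known exactly, while each voter is only known to lie in an interval, and we ask how hard it is to decide whether a given candidate can win.

\subsection*{The problem}

A finite set $C\subset\mathbb{R}$ of $m$ \emph{candidates} is given; distinct candidates sit at distinct points, and we identify each candidate with its position. There are $n$ \emph{voters} $1,\dots,n$. For voter $j$ only an interval $P_j=[\ell_j,r_j]$ is known, which contains her ideal point. All positions and endpoints are rational numbers encoded in binary. A \emph{spatial completion}, or \emph{completion} for short, is a choice $\mathbf T=(T_1,\dots,T_n)$ with $T_j\in P_j$. Voter $j$ then ranks the candidates by increasing distance $|T_j-c|$, and of two candidates at equal distance she ranks the one on the right higher. A ranking is \emph{compatible} with voter $j$ if it arises in this way from some point of $P_j$.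

A \emph{positional scoring rule} is a family of vectors $\vec s_m=(s_m(1),\dots,s_m(m))$ with $s_m(1)\ge\dots\ge s_m(m)$. Each voter gives $s_m(i)$ points to the candidate in position $i$ of her ranking, and $s(\mathbf T,c)$ denotes the total score of $c$ in the completion $\mathbf T$. The rule is \emph{$k$-truncated} if $s_m(i)=0$ for all $i>k$. The \emph{Borda rule} is $s_m(i)=m-i$.

The \emph{possible winner problem} $\mathsf{PW}\langle1\rangle$ under a fixed rule is the following. Given the candidates, the intervals $P_1,\dots,P_n$ and a distinguished candidate $c^*\in C$, is there a completion $\mathbf T$ with $s(\mathbf T,c^*)\ge s(\mathbf T,c)$ for all $c\ne c^*$? If this holds we say that $c^*$ \emph{wins} in $\mathbf T$; sharing the first place is allowed.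

It is known that $\mathsf{PW}\langle1\rangle$ is solvable in polynomial time for every constant $k$ and every $k$-truncated rule. The Borda rule is not $k$-truncated for any constant $k$, since $s_m(m-1)=1$. The question of the complexity of $\mathsf{PW}\langle1\rangle$ under Borda is posed as open by Shachnai, Shavitt and Wiese~\cite{SSW}.

\subsection*{What one might guess}

The line leaves a voter little freedom. Her preference between two candidates depends only on the side of their midpoint on which she stands, so of the $m!$ rankings at most $\binom m2+1$ are compatible with her, and they occur in a linear order as she moves from $\ell_j$ to $r_j$. Under Borda, passing the midpoint of $a<b$ moves one point from $a$ to $b$ and does nothing else. The problem is thus one of routing unit transfers between candidates, which looks like a flow problem, and it is one when every voter controls a single transfer (Theorem~\ref{thm:threshold}(a)). The problem is also polynomial when the number of voters or the number of candidates is bounded (Proposition~\ref{prop:bounded}). Together with the result for truncated rules, this suggests a polynomial algorithm.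

The guess fails because the transfers of one voter are coupled: they come in the order of the midpoints, and pairs with a common midpoint change together. A voter can therefore be forced to give a point to one candidate in order to take a point from another. The Borda rule registers such a coupling even between pairs that are far from the voter, whereas under a $k$-truncated rule an exchange of two candidates below position $k$ changes no score.

\subsection*{Results}

\begin{theorem}\label{thm:main}
$\mathsf{PW}\langle1\rangle$ under the Borda rule is NP-complete, even if each voter interval is compatible with at most two rankings.
\end{theorem}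

To measure how much uncertainty is needed, call a pair of candidates \emph{undetermined} for voter $j$ if its midpoint lies in $(\ell_j,r_j]$. These are the pairs whose order is not the same at all points of $P_j$ (Lemma~\ref{lem:midpoint}). For an instance, let $t$ be the largest number of undetermined pairs of a voter. Call the set of candidates \emph{generic} if distinct pairs of candidates have distinct midpoints.

\begin{theorem}\label{thm:threshold}
Consider $\mathsf{PW}\langle1\rangle$ under the Borda rule.
\begin{enumerate}
\item[(a)] For $t\le1$ the problem is in P.
\item[(b)] For $t=2$ it is NP-complete, even if every voter has at most two compatible rankings.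
\item[(c)] For $t=2$ it is NP-complete, even if the set of candidates is generic (every voter then has at most three compatible rankings). In the instances that prove this, the answer does not depend on how ties are broken.
\end{enumerate}
\end{theorem}

We call a family of rational vectors $\vec s_m$, or of rational numbers $\kappa(m)$, polynomial-time computable if its $m$-th member can be computed in time polynomial in $m$.

\begin{theorem}\label{thm:rules}
Let $(\vec s_m)$ be a polynomial-time computable family of rational scoring vectors and let $\varepsilon>0$. Suppose that for all sufficiently large $m$ the first $\lambda_m\ge m^{\varepsilon}$ entries $s_m(1),\dots,s_m(\lambda_m)$ form an arithmetic progression with nonzero difference. Then $\mathsf{PW}\langle1\rangle$ under this rule is NP-complete.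
\end{theorem}

\begin{corollary}\label{cor:truncated}
Let $\varepsilon>0$ and let $\kappa$ be polynomial-time computable with $\kappa(m)\ge m^{\varepsilon}$. Then $\mathsf{PW}\langle1\rangle$ under the truncated Borda rule $s_m(i)=\max\{\kappa(m)-i,0\}$ is NP-complete. Hence, unless $\mathrm P=\mathrm{NP}$, the polynomial solvability for $k$-truncated rules does not extend from constant $k$ to $k=m^{\varepsilon}$.
\end{corollary}

Theorem~\ref{thm:main} is contained in Theorem~\ref{thm:threshold}(b). We prove it first and separately, because its reduction shows the mechanism in the plainest form; the reduction for Theorem~\ref{thm:threshold} is a refinement of it. Section~\ref{sec:flips} describes Borda scores through midpoints and settles the polynomial cases. Section~\ref{sec:example} works out the reduction for a graph with one edge and isolates two tasks: prescribing the scores (Section~\ref{sec:calibration}) and prescribing which midpoints coincide (Section~\ref{sec:main}, which also proves Theorem~\ref{thm:main}). Section~\ref{sec:chain} proves Theorem~\ref{thm:threshold}(b),(c), and Section~\ref{sec:rules} treats other rules and unique winners. Scores are Borda scores unless another rule is named, and $[\varphi]\in\{0,1\}$ denotes the truth value of a statement $\varphi$.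

\section{Midpoints, flips and the polynomial cases}\label{sec:flips}

\begin{lemma}\label{lem:midpoint}
\begin{enumerate}
\item[(a)] Let $a<b$ be candidates. A voter at $T$ ranks $b$ above $a$ if and only if $T\ge (a+b)/2$, and she is at equal distance from $a$ and $b$ if and only if $T=(a+b)/2$.
\item[(b)] The Borda score that a voter gives to $c$ is the number of candidates that she ranks below $c$.
\end{enumerate}
\end{lemma}

\begin{proof}
We have $(T-b)^2-(T-a)^2=(b-a)(a+b-2T)$, and ties favor $b$; this gives (a). A candidate in position $i$ has $m-i$ candidates below it; this gives (b).
\end{proof}

We write a pair of candidates as $(a,b)$ with the left member first. In a completion $\mathbf T$, voter $j$ \emph{flips} the pair $(a,b)$ if $(a+b)/2\in(\ell_j,T_j]$. By Lemma~\ref{lem:midpoint}(a) these are exactly the pairs that she orders differently at $T_j$ and at $\ell_j$: she prefers $a$ at $\ell_j$ and $b$ at $T_j$. Only undetermined pairs can be flipped. Let $\mathbf T^0=(\ell_1,\dots,\ell_n)$ be the \emph{base completion}, in which nothing is flipped. By Lemma~\ref{lem:midpoint}(b), a voter awards one point for each pair of candidates, to the member that she prefers. Hence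
\begin{equation}\label{eq:flip}
s(\mathbf T,c)=s(\mathbf T^0,c)+\#\{\text{flips with right member }c\}-\#\{\text{flips with left member }c\},
\end{equation}
where flips are counted over all voters. Every score computation below is an application of~\eqref{eq:flip}.

\begin{lemma}\label{lem:np}
Let $\mu_1<\dots<\mu_d$ be the distinct midpoints of pairs of candidates in $(\ell_j,r_j]$. Then voter $j$ has exactly $d+1$ compatible rankings, namely those at $\ell_j,\mu_1,\dots,\mu_d$. Consequently $\mathsf{PW}\langle1\rangle$ is in NP under every polynomial-time computable family of rational scoring vectors.
\end{lemma}

\begin{proof}
The ranking at $T\in P_j$ determines, and is determined by, the set of pairs with midpoint in $(\ell_j,T]$. This set depends only on the largest of the numbers $\ell_j,\mu_1,\dots,\mu_d$ that is at most $T$, and it grows strictly along this list. So if $c^*$ wins in some completion, it wins in one where each $T_j$ is $\ell_j$ or a midpoint. Such a completion has polynomial size, and the scores in it are computed in polynomial time.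
\end{proof}

\begin{remark}
The restrictions in parts (b) and (c) of Theorem~\ref{thm:threshold} cannot be imposed together unless $\mathrm P=\mathrm{NP}$. If the candidates are generic and every voter has at most two compatible rankings, then by Lemma~\ref{lem:np} each $(\ell_j,r_j]$ contains at most one midpoint, which belongs to one pair only, so $t\le1$ and part (a) applies.
\end{remark}

In a hard family of instances both $n$ and $m$ must grow.

\begin{proposition}\label{prop:bounded}
$\mathsf{PW}\langle1\rangle$ under Borda is in P for constant $n$, and it is in P for constant $m$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:np} each voter has at most $\binom m2+1$ compatible rankings, and they can be listed in polynomial time. For constant $n$, try all of the at most $\bigl(\binom m2+1\bigr)^n$ combinations. For constant $m$, compute for $j=1,\dots,n$ the set of score vectors in $\mathbb Z^C$ that voters $1,\dots,j$ can produce together, by adding to each vector reachable by voters $1,\dots,j-1$ the score vector of each ranking compatible with voter $j$. All coordinates lie in $\{0,\dots,n(m-1)\}$, so each set has at most $(n(m-1)+1)^m$ elements. At the end, look for a vector in which $c^*$ has the largest coordinate.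
\end{proof}

When each voter has at most one undetermined pair, the flips are independent of each other, and the problem is one of assigning unit loads under capacities. We use the textbook fact that in a network with integer capacities a maximum flow with integer values exists and can be computed in polynomial time.

\begin{proof}[Proof of Theorem~\ref{thm:threshold}(a)]
Let $t\le1$. A voter without an undetermined pair has a single ranking. A voter with an undetermined pair $(a,b)$ has two rankings, at $\ell_j$ and at $r_j$, which differ only in the order of $a$ and $b$. So she awards one \emph{contested point}, freely to $a$ or to $b$, and all her other points are fixed. For each candidate $c$ let $F(c)$ be the total of its fixed points.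

If $c^*$ is a member of the pair, moving the contested point to $c^*$ raises the score of $c^*$, lowers the score of a rival and changes nothing else, so a completion in which $c^*$ wins remains one. We may therefore give all these points to $c^*$, whose score is then a fixed number $F^*$. It remains to assign each of the other contested points to one of its two candidates so that every $c\ne c^*$ receives at most $F^*-F(c)$ of them. If $F^*-F(c)<0$ for some $c\neq c^*$, this is impossible. Otherwise build a network with an arc of capacity $1$ from a source to each remaining contested point, arcs of capacity $1$ from each such point to its two candidates, and an arc of capacity $F^*-F(c)$ from each $c\ne c^*$ to a sink. Valid assignments correspond to integer flows that saturate all arcs leaving the source, and one maximum flow computation decides whether such a flow exists.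
\end{proof}

\section{Coupled flips: the graph with one edge}\label{sec:example}

All our reductions start from \emph{Vertex Cover}: given a graph $G=(V,E)$ and an integer $\beta$, is there a set of at most $\beta$ vertices that meets every edge? This problem is NP-complete~\cite{Karp}. We assume throughout that $G$ has at least one edge and no isolated vertex, and that $1\le\beta\le|V|$. The problem stays NP-complete under these assumptions: deleting isolated vertices and lowering $\beta$ to $|V|$ do not change the answer, and instances with $E=\emptyset$ or $\beta\leq 0$ are decided at once.

The plan is to have one voter for each vertex, who selects the vertex by moving to the right end of her interval. Each edge $e$ has a candidate $a_e$ that starts one point above $c^*$ and must lose a point. A \emph{budget candidate} $B$ starts $\beta$ points below $c^*$ and may gain at most $\beta$ points. Selecting a vertex $v$ should take a point from $a_e$ for every edge $e$ at $v$ and give a point to $B$. To achieve this, choose a center $y_v$ with $a_e<y_v<B$ and place auxiliary candidates at the mirror images of $a_e$ and of $B$ in $y_v$. All these pairs have midpoint $y_v$, so a voter who arrives at $y_v$ from the left flips them together.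

\begin{example}\label{ex:edge}
Let $G$ be a single edge with vertices $1,2$, and let $\beta=1$. Take $a=-1$, $B=20$, $c^*=30$ and the centers $y_1=1$, $y_2=4$. The mirror images $d_v=2y_v-a$ and $f_v=2y_v-B$ are
\[
d_1=3,\qquad d_2=9,\qquad f_1=-18,\qquad f_2=-12;
\]
see Figure~\ref{fig:edge}. Voter $v$ has the interval $[y_v-\frac14,y_v]$. Since pair sums are integers, her undetermined pairs are those with sum $2y_v$. Among $-18,-12,-1,3,9,20,30$ the pairs with sum $2$ are $(a,d_1)$ and $(f_1,B)$, and the pairs with sum $8$ are $(a,d_2)$ and $(f_2,B)$. The rankings, read off from the distances to $1$ and to $4$, are
\[
\begin{array}{lll}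
\text{voter }1, & T<1: & a,\ d_1,\ d_2,\ f_2,\ f_1,\ B,\ c^*\\
                & T=1: & d_1,\ a,\ d_2,\ f_2,\ B,\ f_1,\ c^*\\[2pt]
\text{voter }2, & T<4: & d_1,\ a,\ d_2,\ f_2,\ B,\ f_1,\ c^*\\
                & T=4: & d_1,\ d_2,\ a,\ B,\ f_2,\ f_1,\ c^*.
\end{array}
\]
Suppose that further voters with one-point intervals can be added so that in the base completion $c^*,f_1,f_2$ have a common score $W$, while $a$ has $W+1$ and $B,d_1,d_2$ have $W-1$. The score of $c^*$ is $W$ in every completion. With $J$ the set of voters who stand at their centers, \eqref{eq:flip} gives the following scores minus $W$:
\[
\begin{array}{c|rrrrrr|c}
J & a & B & d_1 & d_2 & f_1 & f_2 & c^*\text{ wins}\\ \hline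
\emptyset & +1 & -1 & -1 & -1 & 0 & 0 & \text{no}\\
\{1\} & 0 & 0 & 0 & -1 & -1 & 0 & \text{yes}\\
\{2\} & 0 & 0 & -1 & 0 & 0 & -1 & \text{yes}\\
\{1,2\} & -1 & +1 & 0 & 0 & -1 & -1 & \text{no}
\end{array}
\]
So $c^*$ wins exactly when $J$ is a vertex cover of size at most $1$. The candidate $a$ rules out an uncovered edge, $B$ rules out an exceeded budget, and the mirror images never exceed $W$.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=0.25cm,y=1cm]
\draw (-20,0) -- (32,0);
\fill (-18,0) circle (1.5pt) node[below] {$f_1$};
\fill (-12,0) circle (1.5pt) node[above] {$f_2$};
\fill (-1,0) circle (1.5pt) node[above left] {$a$};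
\fill (3,0) circle (1.5pt) node[above right] {$d_1$};
\fill (9,0) circle (1.5pt) node[above] {$d_2$};
\fill (20,0) circle (1.5pt) node[above right] {$B$};
\fill (30,0) circle (1.5pt) node[above] {$c^*$};
\draw (3,0) arc[start angle=0,end angle=180,x radius=2,y radius=0.5];
\draw (20,0) arc[start angle=0,end angle=180,x radius=19,y radius=1.7];
\draw (9,0) arc[start angle=0,end angle=-180,x radius=5,y radius=0.7];
\draw (20,0) arc[start angle=0,end angle=-180,x radius=16,y radius=1.5];
\draw[dashed] (1,0) -- (1,2) node[above] {$y_1$};
\draw[dashed] (4,0) -- (4,-1.8) node[below] {$y_2$};
\end{tikzpicture}
\caption{Candidates for the graph with one edge. Arcs above the line join the two pairs with midpoint $y_1$, arcs below join the two pairs with midpoint $y_2$. A voter who reaches $y_v$ from the left moves one point along each of her two arcs from left to right: the edge candidate $a$ loses a point and the budget candidate $B$ gains one.}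
\label{fig:edge}
\end{figure}

Two things were taken for granted. First, the base scores must be prescribed by voters who stand on the same line, and most rankings are not available to them; note that both voters above rank $c^*$ last. Second, no further pair may have its midpoint at a center. With $c^*=14$ instead of $30$, for instance, we would have $f_2+c^*=2y_1$, and voter $1$ would also move a point from $f_2$ to $c^*$. The next two sections remove these obstacles.

\section{Prescribing scores with fixed voters}\label{sec:calibration}

A \emph{fixed voter} is a voter whose interval is a single point. We want a few fixed voters who together raise one chosen candidate by one point relative to all others. The difficulty is that the line forbids most rankings; for example, no voter ranks $b$ last among $a<b<c$, since this would need $T<(a+b)/2$ and $T\ge(b+c)/2$. A voter far to the right ranks the candidates from right to left, a voter far to the left ranks them from left to right, and together they give every candidate the same score. To break this symmetry at one candidate $z$ we add two distant candidates $p$ and $p'$. The midpoints of $p$ with the other candidates are ordered like these candidates and lie far to the right, so a voter standing among these midpoints inserts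 $p$ at any desired place of her ranking. We let the right voter insert $p$ directly below $z$ and the left voter insert $p'$ directly below $z$. The first insertion gives an extra point to the candidates from $z$ to the right, the second to the candidates from $z$ to the left, and only $z$ gains twice.

Throughout this section $K\subset\mathbb Z$ is a finite set with $M=|K|\ge1$ elements, $R\ge1$ is an integer with $|z|\le R$ for all $z\in K$, and
\[
p=10R,\qquad p'=-10R,\qquad C=K\cup\{p,p'\}.
\]
For later use we record where the pair sums lie. For $z,z'\in K$,
\begin{equation}\label{eq:sums}
z+z'\in[-2R,2R],\qquad p+z\in[9R,11R],\qquad p'+z\in[-11R,-9R],\qquad p+p'=0 .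
\end{equation}

\begin{lemma}\label{lem:booster}
For $z\in K$ put
\[
T^+(z)=\frac{z+p}{2}-\frac18,\qquad T^-(z)=\frac{z+p'}{2}+\frac18 .
\]
These points lie in $[-6R,6R]$, and no two candidates of $C$ are at equal distance from either of them. Two voters located at $T^+(z)$ and $T^-(z)$ together give exactly $M+2+[z'=z]$ points to each $z'\in K$ and at most $M$ points to each of $p,p'$.
\end{lemma}

We call these two voters the \emph{booster pair} for $z$. For $K=\{-1,0,1\}$, $R=1$ and $z=0$ they stand at $\pm\frac{39}{8}$ and rank $1,0,p,-1,p'$ and $-1,0,p',1,p$. The totals are $5,6,5$ for $-1,0,1$ and $2$ for each of $p,p'$.

\begin{proof}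
Let $z_1<\dots<z_M$ be the elements of $K$, let $z=z_i$, and write $T^\pm=T^\pm(z)$. From $|z|\le R$ and $R\ge1$ we get
\[
R<\tfrac92R-\tfrac18\le T^+\le\tfrac{11}2R-\tfrac18<6R,
\]
and in the same way $-6R<T^-<-R$. The numbers $2T^\pm$ are not integers while all pair sums are, so by Lemma~\ref{lem:midpoint}(a) no ties occur.

\emph{The voter at $T^+$.} By~\eqref{eq:sums}, the midpoints within $K$ are at most $R$ and the midpoints involving $p'$ are at most $0$. All of them are to the left of $T^+$, so in each of these pairs the voter prefers the right member: she ranks $K$ from right to left and ranks $p'$ last. She prefers $z_l$ to $p$ if and only if $T^+<(z_l+p)/2$, that is $z_l>z_i-\frac14$, and for integers this means $l\ge i$. Her ranking is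
\[
z_M,\dots,z_i,\ p,\ z_{i-1},\dots,z_1,\ p' .
\]
Below $z_l$ are $l-1$ elements of $K$, the candidate $p'$, and $p$ if $l\ge i$. So $z_l$ gets $l+[l\ge i]$ points, $p$ gets $i$ and $p'$ gets $0$.

\emph{The voter at $T^-$.} The midpoints within $K$ are at least $-R$ and the midpoints involving $p$ are at least $0$. All of them are to the right of $T^-$, so she ranks $K$ from left to right and ranks $p$ last. She prefers $z_l$ to $p'$ if and only if $T^-\ge(p'+z_l)/2$, that is $z_l\le z_i+\frac14$, which means $l\le i$. Her ranking is
\[
z_1,\dots,z_i,\ p',\ z_{i+1},\dots,z_M,\ p .
\]
So $z_l$ gets $M-l+1+[l\le i]$ points, $p'$ gets $M-i+1$ and $p$ gets $0$.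

In total $z_l$ gets $M+1+[l\ge i]+[l\le i]=M+2+[l=i]$, while $p$ gets $i\le M$ and $p'$ gets $M-i+1\le M$.
\end{proof}

Repeating booster pairs, we can give the elements of $K$ any relative scores. The candidates $p,p'$ lose at least two points against $K$ with every pair, so they do not become rivals.

\begin{proposition}\label{prop:calibration}
Let $N$ voters with rational intervals be given on the candidate set $C$, let $\beta\ge1$ be an integer, and let $\delta:K\to\mathbb Z$ satisfy $-\beta\le\delta(z)\le1$. In time polynomial in the input length and in $\beta$ one can add fixed voters, located in $[-6R,6R]$ at points where no ties occur, such that for some integer $W$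
\begin{enumerate}
\item[(i)] in the base completion every $z\in K$ has total score $W+\delta(z)$;
\item[(ii)] in every completion $p$ and $p'$ have total score at most $W$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $\sigma(z)$ be the score that $z$ receives from the $N$ given voters in the base completion. A voter gives at most $M+1$ points to a candidate, so $0\le\sigma(z)\le(M+1)N$. Put $Q=(M+1)N+\beta$ and $h(z)=Q+\delta(z)-\sigma(z)$. The bounds on $\delta$ and $\sigma$ give $0\le h(z)\le Q+1$. For each $z\in K$ add $h(z)$ copies of the booster pair for $z$. The number of pairs is $H=\sum_{z\in K}h(z)\le M(Q+1)$, which is polynomial in $M$, $N$ and $\beta$. By Lemma~\ref{lem:booster} the base score of $z$ is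
\[
\sigma(z)+(M+2)H+h(z)=W+\delta(z),\qquad\text{where } W=(M+2)H+Q .
\]
In every completion each of $p,p'$ has at most $MH+(M+1)N\le W$ points.
\end{proof}

The number of added voters grows linearly in $\beta$, not in its bit length. This is harmless because $\beta\le|V|$ in our applications.

\section{Prescribing midpoints, and the proof of Theorem~\ref{thm:main}}\label{sec:main}

We need positions in which the intended pairs share a midpoint and no others do. To get them, we build all positions as small integer combinations of numbers that grow so fast that they behave like independent variables. A list of \emph{symbols} is a finite list of integers $x_1,\dots,x_L$ of the form $\pm16^{s}$ with distinct exponents $s\ge1$. A \emph{formal combination} is an expression $\sum_i\gamma_ix_i$ with integer coefficients, regarded as the vector $(\gamma_i)$; two of them are \emph{formally equal} if their coefficient vectors agree.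

\begin{lemma}\label{lem:sixteen}
Let $\sum_i\gamma_ix_i$ be a formal combination with $|\gamma_i|\le6$ for all $i$ and not all $\gamma_i$ equal to $0$, and let $16^s$ be the largest $|x_i|$ with $\gamma_i\ne0$. Then $\bigl|\sum_i\gamma_ix_i\bigr|>\frac35\,16^s$.
\end{lemma}

\begin{proof}
The leading term has absolute value at least $16^s$, and the others together have absolute value at most $6(16+\dots+16^{s-1})<\frac6{15}16^s=\frac25\,16^s$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Membership in NP is Lemma~\ref{lem:np}. For hardness let $(G,\beta)$ be an instance of Vertex Cover.

\emph{Candidates.} Take symbols with the exponents $1,2,\dots,|E|+|V|+2$, assigned in increasing order to: negative symbols $a_e$ ($e\in E$), positive symbols $y_v$ ($v\in V$), a positive symbol $B$, and a positive symbol $c^*$. Put $R=c^*=16B$. The set $K$ consists of all $a_e$, of $B$ and $c^*$, and of the mirror images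
\[
f_v=2y_v-B\quad(v\in V),\qquad d_{v,e}=2y_v-a_e\quad(v\in e\in E).
\]
The centers $y_v$ are not candidates. From $|a_e|<y_v\le B/16$ we get $-B<f_v<0$ and $0<d_{v,e}<3y_v<B$, so all elements of $K$ have absolute value at most $R$. Add $p=10R$ and $p'=-10R$.

The elements of $K$ are formal combinations with coefficients of absolute value at most $2$. For $z,z'\in K$ the combinations $z-z'$ and $z+z'-2y_v$ have coefficients of absolute value at most $6$. By Lemma~\ref{lem:sixteen}, the equations $z=z'$ and $z+z'=2y_v$ hold numerically only if they hold formally. The listed elements of $K$ are formally distinct, so they are distinct points.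

\emph{Claim. The pairs of candidates with sum $2y_v$ are exactly $(a_e,d_{v,e})$ for the edges $e\ni v$, and $(f_v,B)$, with the left member written first.}

These pairs have sum $2y_v$, and $a_e<0<d_{v,e}$ and $f_v<0<B$. Conversely, let $z+z'=2y_v$ with $z\neq z'$. Since $0<2y_v<R$, the pair contains neither $p$ nor $p'$ by~\eqref{eq:sums}. So $z,z'\in K$ and the equation holds formally. The sum of the coefficients of all $y$-symbols is $2$ in a mirror image, $0$ in every other element of $K$, and $2$ in $2y_v$. Hence exactly one of $z,z'$ is a mirror image, say $z$, and $z'$ contains no $y$-symbol. If $z=d_{w,e}$, then $z'=2y_v-2y_w+a_e$, which forces $w=v$ and $z'=a_e$. If $z=f_w$, then $z'=2y_v-2y_w+B$, which forces $w=v$ and $z'=B$. This proves the claim.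

\emph{Voters.} For each $v\in V$ there is a \emph{vertex voter} with interval $[y_v-\frac14,y_v]$. A midpoint lies in $(y_v-\frac14,y_v]$ if and only if the pair sum lies in $(2y_v-\frac12,2y_v]$, and for an integer this means that it equals $2y_v$. By Lemma~\ref{lem:np} the vertex voter has exactly two compatible rankings: at $T<y_v$ she flips nothing, and at $T=y_v$ she flips all pairs of the claim. Now add fixed voters by Proposition~\ref{prop:calibration} with $N=|V|$ and
\[
\delta(c^*)=0,\qquad\delta(a_e)=1,\qquad\delta(B)=-\beta,\qquad\delta(d_{v,e})=-1,\qquad\delta(f_v)=0 .
\]
Fixed voters have one compatible ranking. There are $3|E|+|V|+4$ candidates, each position has $O(|V|+|E|)$ bits, and $\beta\le|V|$, so the instance is constructed in polynomial time.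

\emph{Correctness.} For a completion let $J\subseteq V$ be the set of vertices whose voter stands at her center. The voters choose independently, so every subset $J$ occurs. By~\eqref{eq:flip} and Proposition~\ref{prop:calibration}(i) the scores are
\[
\begin{array}{ll}
c^*:\ W, & \qquad d_{v,e}:\ W-1+[v\in J]\le W,\\[2pt]
a_e:\ W+1-|J\cap e|, & \qquad f_v:\ W-[v\in J]\le W,\\[2pt]
B:\ W-\beta+|J|, &
\end{array}
\]
and $p,p'$ have at most $W$ by Proposition~\ref{prop:calibration}(ii). So $c^*$ wins if and only if $|J\cap e|\ge1$ for every edge $e$ and $|J|\le\beta$, that is, if and only if $J$ is a vertex cover of size at most $\beta$.
\end{proof}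

\begin{remark}\label{rem:ties}
This reduction depends on the convention for ties. At $T=y_v$ all pairs of the claim are tied. If ties were broken in favor of $d_{v,e}$ against $a_e$ but in favor of $f_v$ against $B$, then with all vertex voters at their centers each $a_e$ would have $W-1$, each $d_{v,e}$ and each $f_v$ would have $W$, and $B$ would have $W-\beta$. Then $c^*$ would win for every graph.
\end{remark}

\section{Two undetermined pairs per voter}\label{sec:chain}

The reduction of Section~\ref{sec:main} has two features that Theorem~\ref{thm:threshold}(b),(c) must avoid: the voter of $v$ has $\deg v+1$ undetermined pairs, and these pairs share a midpoint. One observation removes both. What makes a winning completion yield a small cover is not that the flips are simultaneous, but only the implication ``if an edge pair at $v$ is flipped, then the budget pair of $v$ is flipped''. An implication can be passed along a chain of voters, and a single voter enforces an implication between two pairs as soon as their midpoints come in the right order.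

We replace the voter of $v$ by $\deg v+1$ voters $(v,0),\dots,(v,\deg v)$, joined by \emph{link candidates} $u_{v,i}$ whose base score equals that of $c^*$. For a vertex of degree $2$ with edges $e_1,e_2$ the undetermined pairs are
\[
\begin{array}{c|cc}
\text{voter} & \text{first pair} & \text{second pair}\\ \hline
(v,0) & (f_v,\,B) & (u_{v,0},\,D_{v,0})\\
(v,1) & (a_{e_1},\,u_{v,0}) & (u_{v,1},\,D_{v,1})\\
(v,2) & (a_{e_2},\,u_{v,1}) &
\end{array}
\]
and each voter can flip her second pair only if she flips the first. Suppose voter $(v,2)$ takes a point from $a_{e_2}$. The point goes to $u_{v,1}$, which is then above $c^*$ unless voter $(v,1)$ flips her second pair. She then flips her first pair too, which raises $u_{v,0}$, so voter $(v,0)$ must flip her second pair, hence her first, and $B$ gains a point. The candidates $D_{v,i}$ only absorb points. Their positions are dictated by the requirement that the second midpoint be equal to the first (for part (b)) or slightly larger (for part (c)).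

\begin{proof}[Proof of Theorem~\ref{thm:threshold}(b),(c)]
Membership in NP is Lemma~\ref{lem:np}. Let $(G,\beta)$ be an instance of Vertex Cover, and let $e(v,1),\dots,e(v,\deg v)$ be the edges at $v$; recall that $\deg v\ge1$. Fix $\theta\in\{0,1\}$. The value $\theta=0$ will prove (b) and $\theta=1$ will prove (c).

\medskip\noindent\emph{Step 1: candidates.} Take symbols with consecutive exponents $1,2,\dots$, assigned in increasing order to
\begin{itemize}
\item positive symbols $\eta_{v,i}$ for $v\in V$, $0\le i<\deg v$; there are $\tau=2|E|$ of them, so they take the values $16^1,\dots,16^\tau$;
\item negative symbols $a_e$ for $e\in E$, then negative symbols $f_v$ for $v\in V$;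
\item positive symbols $u_{v,i}$ for $v\in V$, $0\le i<\deg v$, with exponents decreasing in $i$ for fixed $v$;
\item a positive symbol $B$, and then $c^*=16B=:R$.
\end{itemize}
The symbols other than the $\eta_{v,i}$ are \emph{base symbols}; their exponents exceed $\tau$. The \emph{base part} of a formal combination is obtained by deleting its $\eta$-terms. The set $K$ consists of all base symbols, called \emph{free} candidates, and of the \emph{derived} candidates
\[
D_{v,i}=S_{v,i}-u_{v,i}+\theta\eta_{v,i}\qquad(0\le i<\deg v),
\]
where
\[
S_{v,0}=f_v+B,\qquad S_{v,i}=a_{e(v,i)}+u_{v,i-1}\quad(1\le i\le\deg v).
\]
A derived candidate is a signed sum of at most four symbols of absolute value at most $B$, so $|D_{v,i}|\le4B<R$. All elements of $K$ have absolute value at most $R$. Add $p=10R$ and $p'=-10R$.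

Every element of $K$ has coefficients in $\{-1,0,1\}$, so a difference of two candidates or of two pair sums from $K$ has coefficients of absolute value at most $4$, and Lemma~\ref{lem:sixteen} applies to it. The only negative coefficient of $D_{v,i}$ is at $u_{v,i}$, and free candidates have none. So the elements of $K$ are formally distinct, hence distinct.

\medskip\noindent\emph{Step 2: gadgets.} For $v\in V$ and $0\le i\le\deg v$, the gadget $(v,i)$ has a \emph{first pair} with sum $S_{v,i}$, namely $(f_v,B)$ if $i=0$ and $(a_{e(v,i)},u_{v,i-1})$ if $i\ge1$. If $i<\deg v$ it also has a \emph{second pair} $(u_{v,i},D_{v,i})$, whose sum is $S_{v,i}+\theta\eta_{v,i}$. Put $S'_{v,i}=S_{v,i}+\theta\eta_{v,i}$ for $i<\deg v$ and $S'_{v,i}=S_{v,i}$ for $i=\deg v$.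

In each pair the left member is written first. For first pairs this follows from the signs. For second pairs we use that a symbol with smaller exponent is smaller in absolute value by a factor of at least $16$:
\begin{align*}
D_{v,0}-u_{v,0}&\ge B-|f_v|-2u_{v,0}\ge B\bigl(1-\tfrac1{16}-\tfrac2{16}\bigr)>0,\\
D_{v,i}-u_{v,i}&\ge u_{v,i-1}-|a_{e(v,i)}|-2u_{v,i}\ge u_{v,i-1}\bigl(1-\tfrac1{16}-\tfrac2{16}\bigr)>0\qquad(i\ge1).
\end{align*}
The second line is the reason why the exponents of $u_{v,i}$ decrease in $i$: the link $u_{v,i}$ has to be the left member of its second pair, so that the flip lowers its score. In $S_{v,i}$ the positive symbol has the larger exponent, so $S_{v,i}\ge1$. Since $S'_{v,i}$ is a pair sum from $K$,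
\begin{equation}\label{eq:range}
1\le S_{v,i}\le S'_{v,i}\le2R,\qquad S'_{v,i}-S_{v,i}\le16^\tau .
\end{equation}

\medskip\noindent\emph{Step 3: no other pair sum is near $S_{v,i}$.} We first show this formally and then numerically.

\emph{Claim A. If the sum of two distinct elements of $K$ has base part formally equal to $S_{v,i}$, then they form the first or the second pair of gadget $(v,i)$.}

Note that $S_{v,i}$ is the sum of two distinct base symbols and has no negative coefficient. If both elements are free, their sum is a sum of two distinct base symbols, which must be those of $S_{v,i}$, so they form the first pair. If one element $z$ is free and the other is $D_{w,g}$, the coefficient $-1$ of $u_{w,g}$ must be canceled, so $z=u_{w,g}$ and the base part of the sum is $S_{w,g}$. The combinations $S_{w,g}$ are formally distinct, because $f_w$ occurs only in $S_{w,0}$ and $u_{w,g-1}$ occurs only in $S_{w,g}$. Hence $(w,g)=(v,i)$ and we have the second pair. Finally let the elements be $D_{w,g}$ and $D_{w',g'}$. The only derived candidate with a positive coefficient at $u_{w,g}$ is $D_{w,g+1}$. Canceling both negative terms would need $g'=g+1$ and $g=g'+1$, which is impossible, so a negative coefficient remains and this case does not occur.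

\emph{Claim B. The only pairs of candidates in $C=K\cup\{p,p'\}$ whose sum lies in the closed interval $[S_{v,i}-\frac12,\,S'_{v,i}+\frac12]$ are the pairs of gadget $(v,i)$.}

Let $S$ be a pair sum in this interval. It is an integer, so $S_{v,i}\le S\le S'_{v,i}$, and \eqref{eq:range} gives $1\le S\le2R$ and $0\le S-S_{v,i}\le16^\tau$. By~\eqref{eq:sums} the pair contains neither $p$ nor $p'$. If the base part of $S-S_{v,i}$ were formally nonzero, the leading symbol of $S-S_{v,i}$ would have exponent at least $\tau+1$, and Lemma~\ref{lem:sixteen} would give $|S-S_{v,i}|>\frac35\,16^{\tau+1}>16^\tau$. So the base part of $S$ is formally equal to $S_{v,i}$, and Claim A applies. This is where it matters that the $\eta$-symbols are smaller than all base symbols.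

\medskip\noindent\emph{Step 4: voters.} For each gadget $(v,i)$ there is a \emph{gadget voter} with interval
\[
\Bigl[\tfrac12S_{v,i}-\tfrac14,\ \tfrac12S'_{v,i}+\tfrac14\Bigr].
\]
By Claim B, the only midpoints in this closed interval are those of the pairs of the gadget, and they lie in its interior. So the undetermined pairs of the voter are the one or two pairs of her gadget; voter $(v,0)$ has two because $\deg v\ge1$. Let $X_{v,i},Y_{v,i}\in\{0,1\}$ indicate whether she flips the first and the second pair, where $Y_{v,i}$ is defined for $i<\deg v$. By Lemma~\ref{lem:np}:
\begin{itemize}
\item if $\theta=0$, the interval contains one midpoint, there are two compatible rankings, and $Y_{v,i}=X_{v,i}$;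
\item if $\theta=1$ and $i<\deg v$, the first pair has the smaller midpoint, and the three compatible rankings have $(X_{v,i},Y_{v,i})=(0,0),(1,0),(1,1)$; for $i=\deg v$ there are two compatible rankings.
\end{itemize}
In both cases $Y_{v,i}\le X_{v,i}$ always holds, and the voter can flip nothing or flip all pairs of her gadget. Add fixed voters by Proposition~\ref{prop:calibration} with $N=\sum_v(\deg v+1)=|V|+2|E|$ and
\[
\delta(c^*)=\delta(u_{v,i})=\delta(f_v)=0,\qquad\delta(a_e)=1,\qquad\delta(B)=-\beta,\qquad\delta(D_{v,i})=-1 .
\]
Fixed voters have no undetermined pair, so $t=2$. The number of symbols is $O(|V|+|E|)$, so the construction takes polynomial time.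

\medskip\noindent\emph{Step 5: correctness.} The candidate $c^*$ belongs to no gadget pair, so its score is always $W$, and $p,p'$ have at most $W$. The link $u_{v,i}$ is the left member of the second pair of $(v,i)$ and the right member of the first pair of $(v,i+1)$. By~\eqref{eq:flip} the scores are
\[
\begin{array}{ll}
a_e:\ W+1-\displaystyle\sum_{(v,i):\ i\ge1,\ e(v,i)=e}X_{v,i}, & \qquad B:\ W-\beta+\displaystyle\sum_{v\in V}X_{v,0},\\[16pt]
u_{v,i}:\ W-Y_{v,i}+X_{v,i+1}, & \qquad D_{v,i}:\ W-1+Y_{v,i}\le W,\\[4pt]
f_v:\ W-X_{v,0}\le W. &
\end{array}
\]
So $c^*$ wins if and only if
\begin{enumerate}
\item[(1)] every edge $e$ has a gadget $(v,i)$ with $i\ge1$, $e(v,i)=e$ and $X_{v,i}=1$;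
\item[(2)] $\sum_vX_{v,0}\le\beta$;
\item[(3)] $X_{v,i+1}\le Y_{v,i}$ for all $v$ and $0\le i<\deg v$.
\end{enumerate}
Suppose (1)--(3) hold. Then $X_{v,i+1}\le Y_{v,i}\le X_{v,i}$, so $X_{v,i}=1$ implies $X_{v,0}=1$. By (1) the set $\{v:X_{v,0}=1\}$ meets every edge, and by (2) it has at most $\beta$ elements. Conversely, let $U$ be a vertex cover with $|U|\le\beta$. Let the voters $(v,i)$ with $v\in U$ flip all pairs of their gadgets and let the others flip nothing. Then $X_{v,i}=[v\in U]$ and $Y_{v,i}=[v\in U]$ wherever defined, and (1)--(3) hold. With $\theta=0$ this proves (b).

\medskip\noindent\emph{Step 6: genericity for $\theta=1$.} Each derived candidate now contains its own $\eta$-symbol, which occurs in no other candidate. Suppose two pairs from $K$ have formally equal sums. Comparing $\eta$-terms shows that they contain the same derived candidates. If these are two, the pairs coincide. If there is one, canceling it shows that the free members are equal. If there is none, both sums are sums of two distinct base symbols, and these must be the same symbols. So distinct pairs from $K$ have formally different sums, and by Lemma~\ref{lem:sixteen} different numerical sums. Moreover no pair sum from $K$ is $0$: the coefficients of the base symbols add up to $1$ in every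 element of $K$ (to $1+1-1$ in a derived one), hence to $2$ in a pair sum, which is therefore formally nonzero and by Lemma~\ref{lem:sixteen} nonzero. Thus the sums within $K$ lie in $[-2R,2R]\setminus\{0\}$, and by~\eqref{eq:sums} the four kinds of pair sums lie in disjoint sets. The sums $p+z$ with $z\in K$ are distinct from each other, and so are the sums $p'+z$. Hence $C$ is generic.

\medskip\noindent\emph{Step 7: ties for $\theta=1$.} Let ties be broken in an arbitrary way, possibly depending on the voter and on her position. Fixed voters stand at points without ties. A gadget voter meets a tie only at a midpoint, which by Step 4 is an interior point of her interval, and by genericity exactly one pair is tied there. Whichever way this tie is broken, her ranking is the one immediately to the left or the one immediately to the right of the midpoint, and both occur at tie-free points of her interval. So the rankings available to each voter are those at the tie-free points of her interval, whatever the convention. The answer is the same under all conventions, and a choice of one compatible ranking for each voter remains a certificate for it. This proves (c).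
\end{proof}

\begin{remark}
The sign of the perturbation $\eta_{v,i}$ is essential. If the second midpoint were the smaller one, the constraint would be $X_{v,i}\le Y_{v,i}$. Then $X_{v,0}=0$, $X_{v,i}=1$ for $i\ge1$ and $Y_{v,i}=1$ for all $i$ would be admissible and satisfy (1)--(3) for every graph. For $\theta=0$ the same choice becomes available if the two ties at the common midpoint of a voter $(v,0)$ may be broken in opposite directions, so part (b), like Theorem~\ref{thm:main}, uses the convention for ties.
\end{remark}

\section{Other scoring rules and unique winners}\label{sec:rules}

A rule whose leading entries form an arithmetic progression acts like Borda on the candidates that occupy the leading positions. We therefore take a hard Borda instance and add remote candidates, which every voter ranks last, until the progression is long enough to cover all original candidates.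

\begin{proof}[Proof of Theorem~\ref{thm:rules}]
Membership in NP is Lemma~\ref{lem:np}; this is the only place where the computability of $\vec s_m$ is used. For hardness fix an integer $\nu\ge1/\varepsilon$ and an integer $m_*\ge1$ such that the hypothesis holds for all $m\ge m_*$. Both are constants that depend only on the rule. Take an instance from the proof of Theorem~\ref{thm:main}, with $m_0$ candidates and $n$ voters, and put $m=\max(m_0,m_*)^{\nu}$. Then $m\ge m_*$, and
\[
\lambda_m\ge m^{\varepsilon}\ge m^{1/\nu}\ge m_0 .
\]
Add $m-m_0$ new candidates at $100R+1,100R+2,\dots$. Since $\nu$ and $m_*$ are constants, $m$ is polynomial in $m_0$; this is where the bound $\lambda_m\ge m^\varepsilon$ is used.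

All voter intervals lie in $[-6R,6R]$: those of the vertex voters lie in $[0,R]$, and for the fixed voters this is part of Proposition~\ref{prop:calibration}. From a point of $[-6R,6R]$ the original candidates, which lie in $[-10R,10R]$, are at distance at most $16R$, and the new ones are at distance more than $94R$. So every voter places the original candidates in positions $1,\dots,m_0$, in the same order as before, and the new ones after them.

The entries of $\vec s_m$ are nonincreasing and the difference of the progression is nonzero, so there is $g>0$ with $s_m(i)=s_m(m_0)+g(m_0-i)$ for $1\le i\le m_0$. Here $m_0-i$ is the Borda score of position $i$ in the original instance. The total score of an original candidate is therefore $n\,s_m(m_0)$ plus $g$ times its Borda score in the original instance, and comparisons among original candidates are unchanged because $g>0$. A new candidate gets at most $s_m(m_0)$ from each voter and $c^*$ gets at least $s_m(m_0)$, so no new candidate exceeds $c^*$. Hence $c^*$ wins in a completion of the new instance under $\vec s_m$ if and only if it wins in the same completion of the original instance under Borda.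
\end{proof}

Some growth of $\lambda_m$ is necessary unless $\mathrm P=\mathrm{NP}$: for constant $k\geq 2$ and $m\ge k$ the rule $\max\{k-i,0\}$ begins with a progression of length $k$ and is $k$-truncated, so the problem is polynomial for it.

\begin{proof}[Proof of Corollary~\ref{cor:truncated}]
Let $\lambda_m=\min\{m,\lfloor\kappa(m)\rfloor\}$. For $i\le\lambda_m$ we have $s_m(i)=\kappa(m)-i$, an arithmetic progression with difference $-1$. With $\varepsilon'=\frac12\min\{\varepsilon,1\}$ we have $\lambda_m\ge\min\{m,m^{\varepsilon}-1\}\ge m^{\varepsilon'}$ for all large $m$, so Theorem~\ref{thm:rules} applies with $\varepsilon'$.

For the second statement fix an integer $\nu\ge1/\varepsilon$ and let $\kappa(m)=\lceil m^{1/\nu}\rceil$, the least integer whose $\nu$-th power is at least $m$. It is polynomial-time computable and at least $m^{1/\nu}$, so the problem is NP-complete under this rule by the first statement. On the other hand $s_m(i)=0$ for $i>\kappa(m)-1$, and $\kappa(m)-1<m^{1/\nu}\le m^{\varepsilon}$, so the rule is $k$-truncated with $k=m^{\varepsilon}$.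
\end{proof}

Finally, the hardness under Borda does not rest on allowing $c^*$ to share the first place. In the \emph{unique-winner version} of the problem one asks for a completion with $s(\mathbf T,c^*)>s(\mathbf T,c)$ for all $c\ne c^*$.

\begin{proposition}\label{prop:unique}
The unique-winner version of $\mathsf{PW}\langle1\rangle$ under Borda is NP-complete, also under the restrictions of Theorem~\ref{thm:main} and of Theorem~\ref{thm:threshold}(b),(c).
\end{proposition}

\begin{proof}
The certificate of Lemma~\ref{lem:np} shows membership in NP. Take an instance constructed in Section~\ref{sec:main} or~\ref{sec:chain} and add one more booster pair for $c^*$. The candidates are unchanged and the two new voters are fixed at tie-free points, so all restrictions persist. By Lemma~\ref{lem:booster} the score of $c^*$ becomes $W+M+3$ in every completion, the scores of $p,p'$ are at most $W+M$, and every $z\in K\setminus\{c^*\}$ gains $M+2$. If $z$ had score $s$ in a completion of the old instance, then $s+M+2<W+M+3$ holds if and only if $s\le W$, because scores are integers. So $c^*$ is the unique winner in a completion of the new instance if and only if it wins in the corresponding completion of the old one.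
\end{proof}

\begin{thebibliography}{9}

\bibitem{Karp}
Karp, 1972.

\bibitem{SSW}
Hadas Shachnai, Rotem Shavitt and Andreas Wiese,
\emph{Finding Possible Winners in Spatial Voting with Incomplete Information},
arXiv:2505.12451 (2025).

\end{thebibliography}
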